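# A linear order with a $\Sigma_{\omega_1^{ck}}$-generically c.e. copy but no $\Sigma_{\omega_1^{ck}+1}$-generically c.e. copy

Throughout, $\lambda$ denotes $\omega_1^{ck}$, the least ordinal that is not the order type of a computable well-order. All structures are countable.

Suppose a linear order $M$ is too complicated to have a computable copy. We may still hope for a computably enumerable piece $K$ of $M$ that gives correct answers to all questions of limited complexity about its own points. Complexity is measured by the levels $\Sigma_\beta$ of infinitary formulas, so a larger $\beta$ is a stronger demand on $K$. The question, which comes from Calvert, Cenzer, Gonzalez and Harizanov, "Generically Computable Linear Orderings", arXiv:2401.14598 (2024), is whether there is a linear order for which the demand can be met at level $\lambda$ but not at level $\lambda+1$. The answer is yes. We begin with the ordinal $\lambda$ itself, where the demand can be met at every level below $\lambda$ and fails at $\lambda$. All the tools of the lecture appear in that case.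

## 1. The ordinal $\omega_1^{ck}$: generic copies below level $\lambda$ and none at $\lambda$

**Formulas.** The language has the symbol $<$, and each formula has finitely many free variables. $\Sigma_0=\Pi_0$ is the class of quantifier-free formulas. For $\alpha>0$, a $\Sigma_\alpha$ formula is a countable disjunction of formulas $\exists\bar x\,\psi$ with $\psi\in\Pi_\beta$ for some $\beta<\alpha$ ($\beta$ may vary with the disjunct). Dually, a $\Pi_\alpha$ formula is a countable conjunction of formulas $\forall\bar x\,\psi$ with $\psi\in\Sigma_\beta$, $\beta<\alpha$. Up to logical equivalence, the negation of a $\Sigma_\alpha$ formula is $\Pi_\alpha$; every $\Sigma_\alpha$ or $\Pi_\alpha$ formula is both $\Sigma_\beta$ and $\Pi_\beta$ when $\alpha<\beta$; and for $\alpha\ge1$ the class $\Sigma_\alpha$ is closed under countable disjunctions, under $\exists$, and under conjunction or disjunction with a quantifier-free formula.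

Since $\lambda$ is a limit, each disjunct $\exists\bar x\,\psi$ of a $\Sigma_\lambda$ formula, with $\psi\in\Pi_\beta$ and $\beta<\lambda$, is already $\Sigma_{\beta+1}$ with $\beta+1<\lambda$. So two structures agree on $\Sigma_\lambda$ formulas as soon as they agree on $\Sigma_\gamma$ formulas for all $\gamma<\lambda$. By negation they then agree on $\Pi_\lambda$ formulas too.

**Generic copies.** A structure is c.e. if its domain is a c.e. subset of $\omega$ and its relations are uniformly c.e. on that domain. An embedding $K\hookrightarrow M$ is $\Sigma_\beta$-elementary if for every tuple $\bar p$ from $K$ and every $\Sigma_\beta$ formula $\varphi$ we have $K\models\varphi(\bar p)$ iff $M\models\varphi(\bar p)$. We use the following characterization as our working definition: $M$ has a $\Sigma_\beta$-generically c.e. copy iff some c.e. structure $K$ has a $\Sigma_\beta$-elementary embedding into $M$. For "$\Sigma_\beta$-generically computable", $K$ is required to be computable.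

Here is an example to fix the notion. Let $\omega$ be the first half of $\omega+\omega$. It is $\Sigma_1$-elementary there: if $\bar p$ is in $\omega$ and a quantifier-free formula holds of $\bar p\,\bar q$ in $\omega+\omega$, we move the points of $\bar q$ in the second half, keeping their order, to points of the first half above everything else in $\bar p\,\bar q$, and the quantifier-free type does not change. It is not $\Sigma_3$-elementary: "some non-least point has no immediate predecessor", that is, $\exists x\,\exists y\,\big(y<x\wedge\forall z(z<x\to\exists w(z<w<x))\big)$, is $\Sigma_3$, true in $\omega+\omega$ and false in $\omega$.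

For linear orders the words "c.e." and "computable" may be interchanged. In a c.e. linear order exactly one of $x<y$, $y<x$ holds for distinct $x,y$ in the domain, so $<$ is decidable on the domain. (If $\le$ is the primitive, $x<y$ means $x\le y$ and $x\ne y$.) Renumbering the c.e. domain gives an isomorphic computable order. Also, a structure with a $\Sigma_\beta$-elementary embedding into a linear order is itself a linear order, since embeddings preserve $<$ both ways.

**Arithmetic of orders.** $A\cdot B$ means "$B$ copies of $A$", so $\omega\cdot2=\omega+\omega$ and $2\cdot\omega=\omega$. Multiplication is associative, and $A\cdot\sum_{i\in I}B_i=\sum_{i\in I}A\cdot B_i$ for every index order $I$. We use these textbook facts. If $\varepsilon,\rho<\omega^\gamma$ then $\varepsilon+\rho<\omega^\gamma$; hence $\varepsilon+\omega^\gamma=\omega^\gamma$ (absorption), and every nonempty final segment of $\omega^\gamma$ has type $\omega^\gamma$. Every ordinal is $\omega^\beta p+\rho$ with $\rho<\omega^\beta$. For $\beta\le\gamma$, $\gamma-\beta$ denotes the $\xi$ with $\beta+\xi=\gamma$, so $\omega^\gamma=\omega^\beta\cdot\omega^{\gamma-\beta}$. The ordinal $\lambda$ is closed under sum, product and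 exponentiation, so $\omega^\lambda=\lambda$ and $\gamma+\lambda=\lambda$ for $\gamma<\lambda$, whence
$$\omega^\gamma\cdot\omega^\lambda=\omega^\lambda\qquad(\gamma<\lambda).\tag{1}$$

We describe the intervals of $\omega^\gamma K$ once and for all. Let $c<d$, with $c$ in the copy of $\omega^\gamma$ indexed by $u\in K$ and $d$ in the copy indexed by $v$. If $u=v$, then $[c,d)$ is an ordinal below $\omega^\gamma$. If $u<v$, then $[c,d)$ consists of a final segment of copy $u$ (type $\omega^\gamma$), the copies strictly between, and the part of copy $v$ below $d$, whose type we call $\rho$. So
$$[c,d)\cong\omega^\gamma\cdot[u,v)_K+\rho\quad(\rho<\omega^\gamma),\qquad [c,\infty)\cong\omega^\gamma\cdot[u,\infty)_K .\tag{2}$$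
The orders $[u,v)_K$ and $[u,\infty)_K$ have least element $u$.

**Two classical theorems.** Every hyperarithmetic well-order has type $<\lambda$ (Spector). There is a computable linear order of type $\lambda\cdot(1+\eta)$, where $\eta$ is the type of $\mathbb Q$ (Harrison).

### Agreement up to level $\alpha$

To prove elementarity we play a back-and-forth game. Let $\bar a,\bar b$ be tuples of the same length. Put $(A,\bar a)\approx_0(B,\bar b)$ if they have the same quantifier-free type. For $\alpha>0$ put $(A,\bar a)\approx_\alpha(B,\bar b)$ if for every $\beta<\alpha$ and every finite tuple $\bar c$ in $A$ there is $\bar d$ in $B$ with $(A,\bar a\bar c)\approx_\beta(B,\bar b\bar d)$, and symmetrically with $A$ and $B$ exchanged. Taking $\bar c$ empty shows that $\approx_\alpha$ implies $\approx_\beta$ for $\beta<\alpha$. By an immediate induction on $\alpha$, permuting or omitting named points, on both sides in the same way, preserves $\approx_\alpha$. Isomorphic structures with named points are $\approx_\alpha$ for all $\alpha$.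

**Lemma 1.** If $(A,\bar a)\approx_\alpha(B,\bar b)$, then $\bar a$ and $\bar b$ satisfy the same $\Sigma_\alpha$ formulas.

**Proof.** We use induction on $\alpha$; $\alpha=0$ is the definition. Let $\alpha>0$ and suppose a disjunct $\exists\bar x\,\psi$ of a $\Sigma_\alpha$ formula holds of $\bar a$, with $\psi\in\Pi_\beta$, $\beta<\alpha$, say $A\models\psi(\bar a,\bar c)$. Choose $\bar d$ with $(A,\bar a\bar c)\approx_\beta(B,\bar b\bar d)$. By induction these tuples agree on the $\Sigma_\beta$ formula $\neg\psi$, so $B\models\psi(\bar b,\bar d)$. The other direction is symmetric. $\square$

**Lemma 2.** If $(A_i,\bar a_i)\approx_\alpha(B_i,\bar b_i)$ for $i=1,\dots,k$, then $\big(\sum_iA_i,\bar a_1\cdots\bar a_k\big)\approx_\alpha\big(\sum_iB_i,\bar b_1\cdots\bar b_k\big)$.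

**Proof.** Again we use induction on $\alpha$. For $\alpha=0$: points in the same summand are compared there, and points in different summands are compared by the index. For $\alpha>0$, $\beta<\alpha$ and $\bar c$ in $\sum A_i$, split $\bar c$ into parts $\bar c_i$ in $A_i$ (possibly empty), choose $\bar d_i$ in $B_i$ with $(A_i,\bar a_i\bar c_i)\approx_\beta(B_i,\bar b_i\bar d_i)$, and apply the induction hypothesis for $\beta$. The other direction is symmetric. $\square$

The next lemma says that level $\gamma$ cannot tell how many copies of $\omega^\gamma$ there are, nor how they are arranged, as long as there is a first one. For $\gamma=1$ this is the kind of move made in the example $\omega\subset\omega+\omega$.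

**Lemma 3.** If $K$ and $K'$ have least elements, then $(\omega^\gamma K,0)\approx_\gamma(\omega^\gamma K',0)$, where $0$ names the least element.

**Proof.** We use induction on $\gamma$, for all $K,K'$ at once. For $\gamma=0$ there is one named point on each side, so the quantifier-free types agree. Let $\gamma>0$ and $\beta<\gamma$, and let finitely many points of $\omega^\gamma K$ be given. Adding $0$, permuting, and ignoring repetitions, we may take them to be $0=c_1<c_2<\dots<c_k$.

First we cut $\omega^\gamma K$ at these points. For $i<k$ we claim
$$[c_i,c_{i+1})\cong\omega^\beta P_i+\rho_i,\qquad \rho_i<\omega^\beta,\quad P_i\text{ empty or with a least element.}\tag{3}$$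
If $c_i,c_{i+1}$ are in the same copy of $\omega^\gamma$, the interval is an ordinal; divide it by $\omega^\beta$. Otherwise (2) gives $[c_i,c_{i+1})\cong\omega^\gamma P'+\rho$ with $P'$ having a least element and $\rho<\omega^\gamma$. Write $\rho=\omega^\beta q+\rho_i$ with $\rho_i<\omega^\beta$. Then $[c_i,c_{i+1})\cong\omega^\beta(\omega^{\gamma-\beta}P'+q)+\rho_i$, which is (3). Finally, by (2), $[c_k,\infty)\cong\omega^\gamma K''=\omega^\beta(\omega^{\gamma-\beta}K'')$ with $K''$ having a least element.

Now we answer inside the first copy of $\omega^\gamma$ in $\omega^\gamma K'$. Put $d_1=0$ and $d_{i+1}=d_i+\omega^\beta p_i+\rho_i$, where $p_i=1$ if $P_i\ne\emptyset$ and $p_i=0$ if $P_i=\emptyset$. Since $\beta<\gamma$ and $\omega^\gamma$ is closed under sums, all $d_i$ lie in this first copy. Since $[c_i,c_{i+1})\neq\emptyset$, $p_i=1$ or $\rho_i>0$, so the $d_i$ increase strictly. Also $[d_k,\infty)\cong\omega^\gamma K'=\omega^\beta(\omega^{\gamma-\beta}K')$.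

Finally we compare piece by piece. For $i<k$: if $P_i\ne\emptyset$, the induction hypothesis for $\beta$ gives $(\omega^\beta P_i,0)\approx_\beta(\omega^\beta\cdot1,0)$, and adding the same $\rho_i$ on the right (Lemma 2) gives $([c_i,c_{i+1}),c_i)\approx_\beta([d_i,d_{i+1}),d_i)$. If $P_i=\emptyset$, both intervals are $\rho_i$. For the tails, the induction hypothesis gives $([c_k,\infty),c_k)\approx_\beta([d_k,\infty),d_k)$. Summing by Lemma 2, $(\omega^\gamma K,\bar c)\approx_\beta(\omega^\gamma K',\bar d)$. The other direction is symmetric. $\square$

### Formulas that measure intervals

To refute elementarity we need formulas that recognize ordinals. For $\delta<\lambda$ define recursively: $D_0(x,y)$ is $x=y$, and for $\delta>0$, $D_\delta(x,y)$ is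
$$x<y\ \wedge\ \forall z\Big(x\le z<y\to\bigvee_{\varepsilon<\delta}D_\varepsilon(x,z)\Big)\ \wedge\ \bigwedge_{\varepsilon<\delta}\exists z\big(x\le z<y\wedge D_\varepsilon(x,z)\big).$$

**Lemma 4.** In every linear order, $D_\delta(x,y)$ holds iff $x\le y$ and $[x,y)$ has order type $\delta$. Moreover $D_\delta$ is equivalent to a $\Pi_{2\cdot\delta+1}$ formula, and $2\cdot\delta+1<\lambda$.

**Proof.** The first claim is by induction; $\delta=0$ is clear. Let $\delta>0$. If $x\le y$ and $[x,y)\cong\delta$, then $x<y$, and the types of the intervals $[x,z)$ with $z\in[x,y)$ are exactly the $\varepsilon<\delta$, so $D_\delta(x,y)$ holds. Conversely, if $D_\delta(x,y)$ holds, then by the second clause and induction every $[x,z)$ with $z\in[x,y)$ has some type $f(z)<\delta$. If $z<z'$ then $[x,z)$ is a proper initial segment of the well-order $[x,z')$, so $f(z)<f(z')$. By the third clause $f$ is onto $\delta$. So $f$ is an isomorphism of $[x,y)$ with $\delta$.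

For the complexity, let $\delta>0$. For $\varepsilon<\delta$ the formula $D_\varepsilon$ is, by induction, $\Pi_{2\cdot\varepsilon+1}$, so $D_\varepsilon$ and $\exists z(x\le z<y\wedge D_\varepsilon(x,z))$ are $\Sigma_{2\cdot\varepsilon+2}$. Since $2\cdot\varepsilon+2=2\cdot(\varepsilon+1)\le2\cdot\delta$, they are $\Sigma_{2\cdot\delta}$. So the disjunction in the second clause is $\Sigma_{2\cdot\delta}$, and the second and third clauses are both $\Pi_{2\cdot\delta+1}$. $\square$

**Proposition 5.** The linear order $\lambda$ has a $\Sigma_\gamma$-generically computable copy for every $\gamma<\lambda$, and has no $\Sigma_\beta$-generically c.e. copy for any $\beta\ge\lambda$.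

**Proof.** For the first part, the initial segment $\omega^\gamma$ of $\omega^\lambda=\lambda$ is an ordinal below $\lambda$, so it has a computable copy. Let $p_1<\dots<p_k$ be in $\omega^\gamma$; we may add $0$ and assume $p_1=0$. The intervals $[p_i,p_{i+1})$ are the same in both orders. The tails above $p_k$ are $\omega^\gamma\cdot1$ and $\omega^\lambda=\omega^\gamma\cdot\omega^\lambda$, by (1). Lemmas 3 and 2 give $(\omega^\gamma,\bar p)\approx_\gamma(\omega^\lambda,\bar p)$, and Lemma 1 finishes.

For the second part, it suffices to refute $\beta=\lambda$. Let $K$ be a computable order with a $\Sigma_\lambda$-elementary embedding into $\lambda$. Then $K$ is a computable well-order, so it has some type $\kappa<\lambda$. It is nonempty, because $\exists x(x=x)$ transfers. Let $a$ be its least element. Identifying $a$ with its image, $\lambda\models\exists y\,D_\kappa(a,y)$, as witnessed by $a+\kappa<\lambda$. This formula has level below $\lambda$, so $K\models\exists y\,D_\kappa(a,y)$. So a proper initial segment $[a,y)_K$ of $K$ has type $\kappa$, the type of $K$, which is impossible. $\square$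

Now we ask what changes one level up. The obstruction at level $\lambda$ was that $K$ must contain intervals of every type below $\lambda$ above each of its points, and a computable well-order cannot. A computable order that is not a well-order can. This is Harrison's order, and from now on
$$N=\omega^\lambda\cdot(1+\eta),\qquad\text{which has a computable copy.}$$
The ordinal $\lambda$ is $\omega^\lambda\cdot1$, so the next family to try is $\omega^\lambda\cdot L$, for instance $N+\omega^\lambda=\omega^\lambda\cdot(1+\eta+1)$.

## 2. The orders $\omega^\lambda\cdot L$: levels $\lambda$ and $\lambda+1$ coincide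

Recall that a linear order is scattered if $\eta$ does not embed in it. For example, ordinals are scattered, and $1+\eta+1$ is not.

**Theorem 6.** Let $L$ be a countable linear order with a least element. Then $\omega^\lambda\cdot L$ has a $\Sigma_\lambda$-generically c.e. copy iff it has a $\Sigma_{\lambda+1}$-generically c.e. copy iff $L$ is not scattered. It has a $\Sigma_{\lambda+2}$-generically c.e. copy iff $L\cong1+\eta$.

So this family does separate level $\lambda+1$ from $\lambda+2$ (take $L=1+\eta+1$), but it never separates $\lambda$ from $\lambda+1$. The proof shows why, and this will tell us what to add. Put $M=\omega^\lambda L$.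

**Step 1. A computable $\Sigma_\lambda$-elementary $K\subseteq M$ meets the copies of $\omega^\lambda$ in a pattern of type $1+\eta$.** Take a computable order with a $\Sigma_\lambda$-elementary embedding into $M$ and identify its points with their images, so that $K\subseteq M$. For $a\le b$ in $K$ let $a\sim b$ mean that $[a,b)_K$ is well-ordered. We first show
$$a\sim b\iff a,b\text{ lie in the same copy of }\omega^\lambda\text{ in }M.\tag{4}$$
If $a\sim b$, then $[a,b)_K$ is a computable well-order, of some type $\varepsilon<\lambda$. So $K\models D_\varepsilon(a,b)$, hence $M\models D_\varepsilon(a,b)$ and $[a,b)_M\cong\varepsilon<\lambda$. If $a,b$ were in different copies, $[a,b)_M$ would begin with a final segment of a copy, of type $\lambda$; contradiction. Conversely, if $a,b$ are in the same copy, then $[a,b)_M$ has a type $\varepsilon<\lambda$, so $M\models D_\varepsilon(a,b)$, so $K\models D_\varepsilon(a,b)$ and $a\sim b$.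

By (4), $\sim$ induces an equivalence relation with convex classes, and $K/{\sim}$ embeds in $L$. For $a\in K$ let $W_a=\{y\in K:y\ge a,\ a\sim y\}$. For each $\alpha<\lambda$, $M\models\exists y\,D_\alpha(a,y)$ (go $\alpha$ steps up inside the copy of $a$), so $K\models\exists y\,D_\alpha(a,y)$. Hence $W_a$ has proper initial segments $[a,y)_K$ of every type below $\lambda$. Every proper initial segment of this form has type below $\lambda$, as just seen. So $W_a\cong\lambda$. The condition "$[a,y)_K$ has no infinite descending sequence" is $\Pi^1_1$, so $W_a$ is a $\Pi^1_1$ set.

There is no last class: if $a$ were in it, $W_a=[a,\infty)_K$ would be a computable well-order of type $\lambda$, which is impossible.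

The classes are densely ordered. Let $a<b$ in $K$ with $a\not\sim b$, and suppose no $c\in(a,b)_K$ has both $a\not\sim c$ and $c\not\sim b$. By convexity $W_a\subseteq[a,b)_K$, and each $c\in[a,b)_K$ satisfies exactly one of $a\sim c$, $c\sim b$. So
$$[a,b)_K\setminus W_a=\{c\in[a,b)_K:[c,b)_K\text{ is well-ordered}\},$$
which is $\Pi^1_1$. So $W_a$ is $\Delta^1_1$, that is, hyperarithmetic, and it is a well-order of type $\lambda$. This contradicts Spector's theorem.

Finally, $M$ has a least element; the sentence saying so is $\Sigma_2$, so $K$ has a least element and $K/{\sim}$ has a least class. So $K/{\sim}$ is a countable dense order with a least and no greatest element. Removing the least class leaves a nonempty countable dense order without endpoints, so by Cantor's theorem $K/{\sim}\cong1+\eta$.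

Two consequences follow. Since $K/{\sim}$ embeds in $L$, $L$ is not scattered. And if $M$ itself has a computable copy, we may take $K=M$; then the classes are exactly the copies of $\omega^\lambda$, and $L\cong1+\eta$.

**Step 2. If $L$ is not scattered, choose the substructure.** A copy of $\eta$ in $L$ does not contain the least element of $L$, since $\eta$ has no least element. So there is an embedding $e:1+\eta\to L$ taking least element to least element. Let $K\subseteq M$ consist of the copies of $\omega^\lambda$ indexed by $\mathrm{ran}(e)$. Then $K\cong N$, so $K$ has a computable copy, and $K$ contains the least element $0$ of $M$.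

**Step 3. Points of $M$ can be moved into $K$ for all levels $\gamma<\lambda$ at once.** The purpose is the following.

**Lemma 7.** Let $K\subseteq M$ be as in Step 2, let $\bar p$ be in $K$ with $0$ among its entries, and let $\bar q$ be in $M$. There is $\bar q'$ in $K$ with $(M,\bar p\bar q)\approx_\gamma(K,\bar p\bar q')$ for all $\gamma<\lambda$. If $\bar q$ is empty, so is $\bar q'$.

**Proof.** Points of $\bar q$ in the same copy as some entry of $\bar p$ are in $K$; leave them fixed. The remaining points of $\bar q$ lie in finitely many other copies, all above the least copy because $0$ is in $\bar p$. Since $\mathrm{ran}(e)\cong1+\eta$ is dense with no greatest element, we can choose indices in $\mathrm{ran}(e)$ for these copies, in the same order and in the same position relative to the copies that contain entries of $\bar p$. Move the points of $\bar q$ to the chosen copies, each keeping its position inside its copy. This gives $\bar q'$.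

Fix $\gamma<\lambda$ and cut $M$ at $\bar p\bar q$ and $K$ at $\bar p\bar q'$. Both lists start with $0$. Consecutive points in one copy bound intervals of the same ordinal type on both sides. By (2), consecutive points in different copies bound intervals $\omega^\lambda P+\rho$ in $M$ and $\omega^\lambda P'+\rho$ in $K$, with the same $\rho$ (the position of the upper point in its copy), and $P,P'$ have least elements. The final tails are $\omega^\lambda P$ and $\omega^\lambda P'$, again with least elements. By (1), $\omega^\lambda P=\omega^\gamma(\omega^\lambda P)$, and similarly for $P'$. So Lemma 3 makes these parts $\approx_\gamma$ with least elements named, and Lemma 2 adds the $\rho$'s and sums up. $\square$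

**Step 4. $K$ is $\Sigma_{\lambda+1}$-elementary in $M$.** Let $\bar p$ be in $K$; adding $0$ as a dummy entry, assume $0$ is in $\bar p$. By Lemma 7 with $\bar q$ empty, and Lemma 1, $K$ and $M$ agree about $\bar p$ on $\Sigma_\gamma$ formulas for all $\gamma<\lambda$, hence on $\Sigma_\lambda$ and $\Pi_\lambda$ formulas. Consider $\exists\bar x\,\psi(\bar p,\bar x)$ with $\psi\in\Pi_\beta$, $\beta\le\lambda$. If it holds in $K$, a witness in $K$ is also a witness in $M$, since $\psi$ is absolute. If $M\models\psi(\bar p,\bar q)$, take $\bar q'$ from Lemma 7. The tuples $\bar p\bar q$ in $M$ and $\bar p\bar q'$ in $K$ agree on $\Sigma_\gamma$ formulas for all $\gamma<\lambda$, hence on $\Pi_\lambda$ formulas, so $K\models\psi(\bar p,\bar q')$. Since $\Sigma_{\lambda+1}$ formulas are disjunctions of such formulas, we are done.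

Together, $\Sigma_{\lambda+1}$-generic implies $\Sigma_\lambda$-generic (trivially), which implies that $L$ is not scattered (Step 1), which implies $\Sigma_{\lambda+1}$-generic (Steps 2 to 4). This is the first part of the theorem.

**Step 5. Level $\lambda+2$.** If $L\cong1+\eta$, then $M\cong N$ has a computable copy, which embeds elementarily by an isomorphism. Conversely, let $K\subseteq M$ be computable and $\Sigma_{\lambda+2}$-elementary. Let $E(x,y)$ be the $\Sigma_\lambda$ formula $\bigvee_{\varepsilon<\lambda}D_\varepsilon(x,y)$. For $x\le y$ it says "same copy of $\omega^\lambda$" in $M$, and $x\sim y$ in $K$. Consider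
$$\forall x\,\exists y\,\big(x<y\wedge\neg E(x,y)\big),\qquad\forall x\,\forall y\,\Big(\neg(x<y)\vee E(x,y)\vee\exists z\big(x<z<y\wedge\neg E(x,z)\wedge\neg E(z,y)\big)\Big).$$
Since $\neg E$ is $\Pi_\lambda$, the parts after the universal quantifiers are $\Sigma_{\lambda+1}$, so both sentences are $\Pi_{\lambda+2}$. By Step 1 they hold in $K$: there is no last class and the classes are dense. So they hold in $M$, which says that $L$ has no greatest element and is dense. As $L$ is countable with a least element, $L\cong1+\eta$. This completes the proof of Theorem 6. $\blacksquare$

The exact place where the family $\omega^\lambda L$ fails to answer the question is Lemma 7: one tuple $\bar q'$ serves for all $\gamma<\lambda$. A $\Sigma_{\lambda+1}$ sentence asks for points with a given $\Pi_\lambda$ property, and any $\Pi_\lambda$ property of points of $M$ over $\bar p$ is already realized in $K$. To separate the two levels, $M$ must contain a point $b$ with a $\Pi_\lambda$ property that no point of any c.e. order has, while every fixed level $\gamma<\lambda$, asked about points of a computable piece $N$, must fail to notice that anything was added.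

## 3. Inserting a reversed sum of powers: the order $M_X$

Let $X=(\alpha_0<\alpha_1<\cdots)$ be a strictly increasing $\omega$-sequence cofinal in $\lambda$; such sequences exist because $\lambda$ is a countable limit. Put
$$L_X=\cdots+\omega^{\alpha_2}+\omega^{\alpha_1}+\omega^{\alpha_0},\qquad M_X=N+L_X+\omega^\lambda .$$

To see the mechanism on a toy, take $\cdots+\omega^2+\omega+1$ followed by a point $b$. It has no least element, but the intervals $[x,b)$ are ordinals, and among their types are $1$, $\omega+1$, $\omega^2+\omega+1$, and so on. With $b$ named, the exponents can be read. If $b$ is not named and an $\omega^3$ follows, then $\omega^2+\omega+1+\omega^3=\omega^3$ and those lower terms cannot be seen. So forgetting $b$ hides the small terms by absorption. The large terms hide for a different reason: at level $\gamma$, every term $\omega^{\alpha_j}$ with $\alpha_j\ge\gamma$ is a number of copies of $\omega^\gamma$, which Lemma 3 does not count.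

**Proposition 8.** For every $X$, the initial segment $N$ of $M_X$ is a $\Sigma_\lambda$-elementary substructure. Hence $M_X$ has a $\Sigma_\lambda$-generically computable copy.

**Proof.** Write $M=M_X$, let $\gamma<\lambda$, and let $p_1<\dots<p_k$ be in $N$. Adding a point, we may assume that $p_1$ is the least element. The intervals $[p_i,p_{i+1})$, $i<k$, are the same in $N$ and in $M$. If $p_k$ lies in the copy of $\omega^\lambda$ indexed by $u\in1+\eta$, then by (2) and $[u,\infty)_{1+\eta}\cong1+\eta$,
$$[p_k,\infty)_N\cong\omega^\lambda(1+\eta)=N,\qquad[p_k,\infty)_M\cong N+L_X+\omega^\lambda=M.$$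
We show that both tails are $\omega^\gamma$ times an order with a least element. By (1), $N=\omega^\gamma\cdot\big(\omega^\lambda(1+\eta)\big)$. For $M$, choose $m$ with $\alpha_m\ge\gamma$. By absorption $\omega^{\alpha_{m-1}}+\dots+\omega^{\alpha_0}+\omega^\lambda=\omega^\lambda$, so
$$M=N+(\cdots+\omega^{\alpha_{m+1}}+\omega^{\alpha_m})+\omega^\lambda=\omega^\gamma\cdot\Big(\omega^\lambda(1+\eta)+\big(\cdots+\omega^{\alpha_{m+1}-\gamma}+\omega^{\alpha_m-\gamma}\big)+\omega^\lambda\Big),$$
where $\omega^\gamma$ is factored out of each term, using (1) for the first and last and $\alpha_j\ge\gamma$ for $j\ge m$. The order in parentheses has a least element. By Lemma 3 the tails, with least elements named, are $\approx_\gamma$, and Lemma 2 gives $(N,\bar p)\approx_\gamma(M,\bar p)$. By Lemma 1, $\bar p$ satisfies the same $\Sigma_\gamma$ formulas in $N$ and $M$. This holds for all $\gamma<\lambda$, so $N$ is $\Sigma_\lambda$-elementary in $M$. Finally, $N$ has a computable copy. $\square$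

Here the cut $m$ depends on $\gamma$: the moves for different $\gamma$ are different, in contrast with Lemma 7.

## 4. Reading $X$ from a point: the sentence $\exists b\,\Theta_X(b)$

We now write down the $\Pi_\lambda$ property of the point $b$. For $n\in\omega$ let
$$\delta_n=\omega^{\alpha_n}+\omega^{\alpha_{n-1}}+\dots+\omega^{\alpha_0}<\lambda,\qquad\Theta_X(b):=\bigwedge_{n\in\omega}\exists x\,D_{\delta_n}(x,b).$$
By Lemma 4 each conjunct is $\Sigma_{2\cdot\delta_n+2}$ with $2\cdot\delta_n+2<\lambda$. So $\Theta_X$ is $\Pi_\lambda$ and $\exists b\,\Theta_X(b)$ is $\Sigma_{\lambda+1}$. Moreover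
$$M_X\models\exists b\,\Theta_X(b):\tag{5}$$
let $b$ be the first point of the last summand $\omega^\lambda$, and for each $n$ let $x$ be the first point of the summand $\omega^{\alpha_n}$ of $L_X$. Then $[x,b)\cong\delta_n$.

For the particular substructure $N$, one sees by hand that $\exists b\,\Theta_X(b)$ fails. If $b\in N$ and $x<b$ lies in a lower copy of $\omega^\lambda$, then $[x,b)$ contains all copies with index strictly between the two, a nonempty dense set of indices without endpoints, so $[x,b)$ is not well-ordered. If $x$ is in the same copy, $[x,b)$ has type at most the position $\rho<\lambda$ of $b$ in its copy. But the $\delta_n\ge\alpha_n$ are cofinal in $\lambda$. So $N$ is not $\Sigma_{\lambda+1}$-elementary in $M_X$. This is not yet the result we want, because some other c.e. order might have a $\Sigma_{\lambda+1}$-elementary embedding. We must show that no c.e. order satisfies the sentence, and the key is that $b$ determines $X$.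

**Lemma 9.** Let $K$ be a linear order and $b\in K$. Let $\alpha_0<\dots<\alpha_n$ and $\beta_0<\dots<\beta_n$ be ordinals such that $\omega^{\alpha_n}+\dots+\omega^{\alpha_0}$ and $\omega^{\beta_n}+\dots+\omega^{\beta_0}$ are both order types of intervals $[x,b)$ of $K$. Then the two sequences are equal.

**Proof.** Suppose not. Let $i$ be least with $\alpha_i\ne\beta_i$, say $\alpha_i<\beta_i$. Let $\sigma=\omega^{\alpha_{i-1}}+\dots+\omega^{\alpha_0}$ be the common lower part ($\sigma=0$ if $i=0$). Its exponents are below $\alpha_i$, so $\sigma<\omega^{\alpha_i}$. Starting the two intervals at the first points of their terms with index $i$, we get $x,y$ with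
$$[x,b)\cong\omega^{\alpha_i}+\sigma,\qquad[y,b)\cong\omega^{\beta_i}+\sigma.$$
Since $\omega^{\alpha_i}+\sigma<\omega^{\alpha_i+1}\le\omega^{\beta_i}$, the first type is smaller than the second, so $x\le y$ is impossible and $y<x$. With $\varepsilon$ the type of $[y,x)$,
$$\varepsilon+\omega^{\alpha_i}+\sigma=\omega^{\beta_i}+\sigma.$$
If $\varepsilon<\omega^{\beta_i}$, the left side is a sum of ordinals below $\omega^{\beta_i}$, hence below $\omega^{\beta_i}$; contradiction. If $\varepsilon\ge\omega^{\beta_i}$, the left side is at least $\omega^{\beta_i}+\omega^{\alpha_i}+\sigma$. Since $\omega^{\alpha_i}+\sigma\ge\omega^{\alpha_i}>\sigma$, this is strictly greater than $\omega^{\beta_i}+\sigma$; contradiction. $\square$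

Consequently, a pair $(K,b)$ satisfies $\Theta_X(b)$ for at most one $X$: if it satisfies $\Theta_X(b)$ and $\Theta_{X'}(b)$, Lemma 9 shows for each $n$ that the first $n+1$ terms agree.

**Theorem 10.** For every $X$, $M_X$ has a $\Sigma_\lambda$-generically c.e. (even computable) copy. For some $X$, $M_X$ has no $\Sigma_{\lambda+1}$-generically c.e. copy.

**Proof.** The first part is Proposition 8. For the second we count. There are only countably many pairs $(K,b)$ with $K$ a computable linear order and $b\in K$, and each satisfies $\Theta_X(b)$ for at most one $X$. There are $2^{\aleph_0}$ sequences $X$, since every infinite subset of a fixed cofinal sequence is again cofinal of type $\omega$. So fix $X$ such that no computable linear order satisfies $\exists b\,\Theta_X(b)$; then no c.e. linear order does. If a c.e. structure $K$ had a $\Sigma_{\lambda+1}$-elementary embedding into $M_X$, it would be a linear order, and by (5) it would satisfy the $\Sigma_{\lambda+1}$ sentence $\exists b\,\Theta_X(b)$; contradiction. $\blacksquare$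

This answers the question. We can place the levels side by side. Let $\mathcal C_\beta$ be the class of linear orders with a $\Sigma_\beta$-generically c.e. copy. We take as given the known fact that if a structure has a computable (respectively c.e.) $\Sigma_{\lambda+2}$-elementary substructure, then it has a computable (respectively c.e.) copy, so that every linear order in $\mathcal C_{\lambda+2}$ has a computable copy. With Theorem 10, and with Theorem 6 for $L=1+\eta+1$, which is not scattered and has a greatest element,
$$\mathcal C_\lambda\supsetneq\mathcal C_{\lambda+1}\supsetneq\mathcal C_{\lambda+2}=\{\text{linear orders with a computable copy}\}.$$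

## 5. Every $X$ works: $\Sigma$-replacement in $L_{\omega_1^Y}[Y]$

The counting argument gives some $X$ but does not say whether a given $X$, for instance a definable one, works. We now show that all do, and against more than computable orders. For $Y\subseteq\omega$, $\omega_1^Y$ is the least ordinal that is not the type of a $Y$-computable well-order. Always $\omega_1^Y\ge\lambda$, and $\omega_1^\emptyset=\lambda$. An example with strict inequality is the set $W$ of indices $e$ of computable well-orders of $\omega$: the ordered sum, over $e\in W$ in increasing order of $e$, of the orders with index $e$ is $W$-computable; its proper partial sums are below $\lambda$ and cofinal in $\lambda$, so it has type $\lambda$ and $\omega_1^W>\lambda$.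

We use standard facts on admissible sets (Barwise, *Admissible Sets and Structures*; Sacks, *Higher Recursion Theory*). The set $A=L_{\omega_1^Y}[Y]$ is admissible. Its ordinals are those below $\omega_1^Y$, and its subsets of $\omega$ are exactly the sets hyperarithmetic in $Y$. For $Y=\emptyset$ it is $L_\lambda$. Admissibility will be used in three forms: $\Delta_0$-separation; $\Sigma$-replacement, which says that if $a\in A$, $R$ is $\Sigma_1$ over $A$ with parameters, and for each $n\in a$ there is exactly one $s\in A$ with $R(n,s)$, then the function $n\mapsto s$ on $a$ is an element of $A$; and $\Sigma$-recursion, which says that if $G:A\to A$ is a total function with $\Sigma_1$ graph, then the function $F$ on the ordinals of $A$ with $F(\xi)=G(F\restriction\xi)$ is $\Sigma_1$, and $F\restriction\xi\in A$ for each $\xi\in A$. By $\Sigma$-recursion, ordinal sums and powers are $\Sigma_1$ functions on $A$, with their true values.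

**Theorem 11.** Let $Y\subseteq\omega$ with $\omega_1^Y=\lambda$. For every $X$, $M_X$ has no $\Sigma_{\lambda+1}$-elementary substructure isomorphic to an order hyperarithmetic in $Y$. In particular, every $M_X$ has a $\Sigma_\lambda$-generically c.e. copy and no $\Sigma_{\lambda+1}$-generically c.e. copy, and there are $2^{\aleph_0}$ pairwise non-isomorphic linear orders with this property.

**Proof.** Let $A=L_\lambda[Y]$. Suppose, for contradiction, that $K\in A$ is a linear order on a subset of $\omega$, and $K\models\Theta_X(b)$. The plan is to let $A$ compute $X$ from $b$.

**Step 1. A relation that recovers finite parts of $X$.** Let $R(n,s)$ say: $s=(s_0<\dots<s_n)$ is a sequence of ordinals, and there are $x\in K$ and an order isomorphism $h$ from $\omega^{s_n}+\dots+\omega^{s_0}$ onto $[x,b)_K$. Interpreted in $A$, this is $\Sigma_1$ with parameters $K,b$: the existential quantifiers range over $x$, $h$ and the value of the sum, which is a $\Sigma_1$ function of $s$, and "$h$ is an isomorphism" is $\Delta_0$.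

**Step 2. Existence.** We show that $R(n,(\alpha_0,\dots,\alpha_n))$ holds in $A$. As $K\models\Theta_X(b)$, there is $x$ with $[x,b)_K\cong\delta_n<\lambda$; let $h_0:\delta_n\to[x,b)_K$ be the true isomorphism. We must see that $h_0\in A$. For $f\in A$ let $G(f)$ be the $<_K$-least element of $[x,b)_K\setminus\mathrm{ran}(f)$ if $f$ is a function and such an element exists, and $G(f)=\omega$ otherwise. The graph of $G$ is $\Delta_0$ in parameters, and $G$ is total on $A$. Let $F$ come from $G$ by $\Sigma$-recursion. If $\xi<\delta_n$ and $F\restriction\xi=h_0\restriction\xi$, then the $<_K$-least element of $[x,b)_K\setminus h_0[\xi]$ is $h_0(\xi)$, so $F(\xi)=h_0(\xi)$. By induction $F\restriction\delta_n=h_0$, and so $h_0\in A$.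

**Step 3. Uniqueness.** If $R(n,s)$ holds in $A$, then $[x,b)_K$ really has type $\omega^{s_n}+\dots+\omega^{s_0}$ for some $x$. By Lemma 9, compared with $\delta_n$, $s=(\alpha_0,\dots,\alpha_n)$.

**Step 4. Contradiction.** By Steps 2 and 3 and $\Sigma$-replacement on $\omega\in A$, the function $n\mapsto(\alpha_0,\dots,\alpha_n)$ is an element of $A$. So $\sup_n\alpha_n$ is an ordinal in $A$, that is, $\sup_n\alpha_n<\lambda$. This contradicts the cofinality of $X$. Hence no order hyperarithmetic in $Y$ satisfies $\exists b\,\Theta_X(b)$.

**Step 5. Conclusions.** By (5), $M_X$ satisfies this $\Sigma_{\lambda+1}$ sentence, so every $\Sigma_{\lambda+1}$-elementary substructure does, and none is isomorphic to an order hyperarithmetic in $Y$. Take $Y=\emptyset$: every c.e. linear order is isomorphic to a computable one, which is hyperarithmetic, so $M_X$ has no $\Sigma_{\lambda+1}$-generically c.e. copy. It has a $\Sigma_\lambda$-generically c.e. copy by Proposition 8.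

For the number of isomorphism types, fix $X'$. If $M_X\cong M_{X'}$, then $M_{X'}\models\Theta_X(b)$ for some $b$. There are countably many $b\in M_{X'}$, and each satisfies $\Theta_X$ for at most one $X$. So each isomorphism class contains $M_X$ for only countably many of the $2^{\aleph_0}$ sequences $X$, and there are $2^{\aleph_0}$ classes. $\blacksquare$

## 6. The hypothesis $\omega_1^Y=\lambda$ cannot be weakened: a definable $X$

Theorem 11 excludes all $Y$ with $\omega_1^Y=\lambda$. For a suitable $X$, every other $Y$ does give a copy, even of all of $M_X$.

**Theorem 12.** There is an $X$, definable over $L_\lambda$, such that for every $Y\subseteq\omega$ the following are equivalent: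

(a) $\omega_1^Y>\lambda$;

(b) $M_X$ has a copy hyperarithmetic in $Y$;

(c) $M_X$ has a $\Sigma_{\lambda+1}$-elementary substructure with a copy hyperarithmetic in $Y$.

**Proof.** **Step 1. Definition of $X$.** Let $W$ be the set of indices of computable well-orders of $\omega$, and for $e\in W$ let $|e|<\lambda$ be the type of the order with index $e$. Both $W$ and $e\mapsto|e|$ are definable over $L_\lambda$: we have $e\in W$ with $|e|=\theta$ iff $e$ is an index of a computable linear order of $\omega$ (an arithmetical condition) and $L_\lambda$ contains an isomorphism of $\theta$ with this order. Indeed, the order is computable, so it is in $L_\lambda$, and when $|e|=\theta<\lambda$ the isomorphism is in $L_\lambda$ by the recursion of Step 2 of Theorem 11 with $Y=\emptyset$. So $W$ and $e\mapsto|e|$ are definable subsets of $L_\lambda$ and belong to $L_{\lambda+1}$. Every infinite ordinal $\theta<\lambda$ is some $|e|$: it is isomorphic to a computable initial segment $\{z:z<y\}$ of a computable well-order, or to the whole order, and its infinite computable domain can be renumbered by $\omega$. In particular the values $|e|$ are unbounded in $\lambda$. Let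
$$X=\{|e|:e\in W,\ |e|>|e'|\text{ for all }e'\in W\text{ with }e'<e\},$$
the set of record values. Records increase with $e$, so $X$ has type at most $\omega$. For each $e\in W$, the first place where $\max\{|e'|:e'\in W,e'\le e\}$ is attained is a record with value at least $|e|$. So $X$ is cofinal in the limit ordinal $\lambda$, hence infinite, hence of type $\omega$. It is definable over $L_\lambda$, and $X\in L_{\lambda+1}$.

**Step 2. (a) implies (b).** Let $\omega_1^Y>\lambda$ and $A=L_{\omega_1^Y}[Y]$. Then $\lambda+1\in A$, and $L_{\lambda+1}\in A$ because $\xi\mapsto L_\xi$ is given by $\Sigma$-recursion. So $X$, $W$ and $e\mapsto|e|$ are in $A$. By $\Sigma$-recursion on $n$ (take the least element of $X$ above the earlier ones) the enumeration $n\mapsto\alpha_n$ is in $A$, and then so is $n\mapsto\omega^{\alpha_n}$. By $\Delta_0$-separation from $\omega\times\lambda$, the set $\{(n,\xi):\xi<\omega^{\alpha_n}\}$ is in $A$, together with the order in which $(n,\xi)$ precedes $(m,\zeta)$ iff $n>m$, or $n=m$ and $\xi<\zeta$. This is a copy of $L_X$. A computable copy of $N$ and the ordinal $\omega^\lambda=\lambda$ are also in $A$. So $A$ contains a copy of $M_X$, whose domain is a disjoint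 union of a subset of $\omega$, a subset of $\omega\times\lambda$, and $\lambda$.

It remains to bring this copy onto $\omega$. Send a finite ordinal $k$ to $(k,0)$ and an infinite $\xi<\lambda$ to $(e,1)$ with $e$ the least element of $W$ with $|e|=\xi$. This is an injection of $\lambda$ into $\omega\times2$, and it is in $A$, since $e\mapsto|e|$ is. So $\lambda$ is countable in $A$, and $A$ contains an injection into $\omega$ of the domain of our copy. Transporting the order along it, and renumbering the infinite image in increasing order, we get in $A$ a copy of $M_X$ with domain $\omega$. Its order relation, coded as a subset of $\omega$, is in $A$, so it is hyperarithmetic in $Y$.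

**Step 3. The other implications.** (b) implies (c) because $M_X$ is a $\Sigma_{\lambda+1}$-elementary substructure of itself. For (c) implies (a): if (a) fails, then $\omega_1^Y=\lambda$, since always $\omega_1^Y\ge\lambda$, and Theorem 11 says that (c) fails. $\blacksquare$
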